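# Six parallel classes and the group $A_6$: graphical matroids that the genus-2 Tutte polynomial cannot tell apart

## 1. Counting pairs of sets, and the guess that pairs determine a graphical matroid

Let $M$ be a matroid on a finite ground set $E$ with rank function $\rho$. The classical Tutte polynomial is
$$T^{(1)}(M;x,y)=\sum_{A\subseteq E}(x-1)^{\rho(E)-\rho(A)}(y-1)^{|A|-\rho(A)} .$$
It counts subsets of $E$ by rank and size. The genus-2 version counts *pairs* of subsets. For $A_1,A_2\subseteq E$ put
$$B_1=A_1,\qquad B_2=A_2,\qquad B_3=A_1\cap A_2,\qquad B_4=A_1\cup A_2 .$$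
Throughout we write $u_j=x_j-1$ and $v_j=y_j-1$ (and $u=x-1$, $v=y-1$ in genus 1).

**Definition (Tutte polynomial of genus 2).**
$$T^{(2)}(M;x_1,y_1,x_2,y_2,x_3,y_3,x_4,y_4)=\sum_{A_1,A_2\subseteq E}\ \prod_{j=1}^{4}u_j^{\,\rho(E)-\rho(B_j)}\,v_j^{\,|B_j|-\rho(B_j)} .\tag{1}$$

For example, let $E=\{e\}$, with the pairs taken in the order $(\emptyset,\emptyset),(e,\emptyset),(\emptyset,e),(e,e)$. If $e$ is a coloop, then $T^{(2)}=u_1u_2u_3u_4+u_2u_3+u_1u_3+1$. If $e$ is a loop, then $T^{(2)}=1+v_1v_4+v_2v_4+v_1v_2v_3v_4$.

Two matroids $(E,\mathcal I)$ and $(E',\mathcal I')$ are isomorphic if there is a bijection $\varphi:E\to E'$ such that $\varphi$ and $\varphi^{-1}$ both carry independent sets to independent sets. Equivalently, $\varphi$ preserves the rank of every subset. A *graphical matroid* is the cycle matroid $M(G)$ of a finite graph $G$. Its elements are the edges, and $\rho(A)=|V|-\kappa(A)$, where $\kappa(A)$ is the number of components of $(V,A)$.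

**Definition ($T^{(g)}$-unique, $g\in\{1,2\}$).** $M$ is $T^{(g)}$-unique if every matroid $M'$ with $T^{(g)}(M')=T^{(g)}(M)$ is isomorphic to $M$.

Bollobás, Pebody and Riordan conjectured that almost all graphic matroids are $T^{(1)}$-unique. The question for today comes from Miezaki, Oura, Sakuma and Shinohara, "The Tutte polynomials of genus $g$", arXiv:2402.06845 (2024): are *all* graphical matroids $T^{(2)}$-unique? Since pairs of sets carry much more information than single sets, one would first guess yes. Let us test this guess.

**Test: genus 2 knows genus 1.** Set $u_j=v_j=1$ for $j=2,3,4$ in (1). The set $A_2$ no longer matters, and we get $2^{|E|}\,T^{(1)}(M;x_1,y_1)$. Setting all $u_j=v_j=1$ gives $4^{|E|}$, so $|E|$ is known too. Hence $T^{(2)}$ determines $T^{(1)}$, and every $T^{(1)}$-unique matroid is $T^{(2)}$-unique.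

**Test: rank at most 2.** Every matroid of rank at most 2 is $T^{(1)}$-unique, as we now check. All coefficients of $T^{(1)}$ in $u,v$ are nonnegative. The largest exponent of $u$ is $r=\rho(E)$, attained at $A=\emptyset$. The largest exponent of $v$ is $|E|-r$, attained at $A=E$. So $r$ and $|E|$ are determined, and then so is the number $N_{\rho,k}$ of $k$-subsets of rank $\rho$, for all $\rho$ and $k$. The number $l$ of loops is $N_{0,1}$. In rank 0 and rank 1 the pair $(|E|,l)$ determines the matroid. In rank 2 the matroid is determined by $l$ and the sizes $a_1,\dots,a_p$ of the parallel classes. A rank-1 set is a set of loops together with a nonempty subset of one class, so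
$$\sum_k N_{1,k}z^k=(1+z)^l\Big(\sum_{i=1}^p(1+z)^{a_i}-p\Big).$$
Dividing by $(1+z)^l$, we read off how often each $a\ge1$ occurs among the $a_i$ as the coefficient of $(1+z)^a$. So the guess holds in rank at most 2.

**Test: a pair that genus 1 confuses.** Take two rank-3 matroids on six points in the plane, each with exactly two three-point lines and no longer line. In $Q$ the lines are $\{1,2,3\}$ and $\{3,4,5\}$. In $R$ they are $\{1,2,3\}$ and $\{4,5,6\}$. In both, $\emptyset$ has rank 0, the 6 singletons have rank 1, the 15 pairs and exactly 2 triples have rank 2, and all other sets have rank 3. Hence $T^{(1)}(Q)=T^{(1)}(R)$, although $Q\not\cong R$. (These two are not graphical. A simple graphical matroid of rank 3 on 6 elements comes from a simple graph on 4 vertices with 6 edges, so it is $M(K_4)$, which has four three-point lines.) Now look in $T^{(2)}$ at the monomial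
$$u_1v_1\cdot u_2v_2\cdot u_3^2\cdot v_4^2 .$$
It counts ordered pairs $(A_1,A_2)$ of three-point sets of rank 2 whose intersection is one point of rank 1 and whose union has five points and rank 3. For $Q$ the coefficient is 2 and for $R$ it is 0. So here $T^{(2)}$ succeeds where $T^{(1)}$ fails.

The guess survives these tests, and yet it is false. The counterexample will be a pair of graphs with a few thousand edges that differ only in how the sizes of six bundles of parallel edges are arranged.

## 2. Recovering a 3-connected graph from its bonds

To prove that two cycle matroids are *not* isomorphic, we want to reduce to graphs. Recall the following textbook facts. For $X\subseteq V(G)$, let $\delta(X)$ be the set of edges with exactly one end in $X$. If $G$ is connected, the cocircuits of $M(G)$ are the bonds, that is, the sets $\delta(X)$ with $G[X]$ and $G[V\setminus X]$ both connected and nonempty. A matroid is connected if it is not a direct sum of two matroids on nonempty ground sets. A 2-connected loopless graph on at least 3 vertices has a connected cycle matroid, because any two edges lie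 on a common cycle. A graph is $c$-connected if it has more than $c$ vertices and stays connected whenever fewer than $c$ vertices are deleted.

**Lemma 1 (special case of Whitney's theorem).** Let $G,G'$ be simple 3-connected graphs with at least 4 vertices. Every isomorphism $\varphi:M(G)\to M(G')$ is induced by a graph isomorphism.

*Proof.* The aim is to recognize the vertex stars $\delta(v)$ by a purely matroidal property. Let $\delta(X)$ be a bond. Deleting it leaves the two sides apart:
$$M(G)\setminus\delta(X)=M(G[X])\oplus M(G[V\setminus X]).$$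
If both sides have at least 2 vertices, then, both being connected, each has an edge. Both summands are then nonempty, and $M(G)\setminus\delta(X)$ is disconnected. If one side is a single vertex $v$, then $G-v$ is 2-connected with at least 3 vertices, and $M(G)\setminus\delta(v)=M(G-v)$ is connected. Moreover, for every vertex $v$ the set $\delta(v)$ is a bond, since $G-v$ is connected. So the vertex stars are exactly the cocircuits $C^*$ for which $M(G)\setminus C^*$ is connected. The same holds for $G'$.

Matroid isomorphisms respect this property, so $\varphi$ maps the stars of $G$ bijectively to the stars of $G'$. Distinct vertices have distinct stars, because every star has at least 3 edges and two stars share at most one. Hence there is a bijection $\theta:V(G)\to V(G')$ with $\varphi(\delta(v))=\delta(\theta(v))$. The edge $uv$ lies in exactly the stars of $u$ and $v$. So $\varphi(uv)$ lies in the stars of $\theta(u)$ and $\theta(v)$, that is, $\varphi(uv)=\theta(u)\theta(v)$. Since $\varphi$ is a bijection on edges, $\theta$ is a graph isomorphism inducing $\varphi$. $\square$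

We use the lemma for multigraphs as follows. If $G$ is loopless, two edges are parallel in $M(G)$ exactly when they have the same ends, so the parallel classes are the edge bundles. A matroid isomorphism carries parallel classes to parallel classes of the same size. It therefore induces an isomorphism of the simplifications (one edge kept from each bundle) that respects bundle sizes.

## 3. Three ports and a rotation: how single sets fail

To defeat $T^{(2)}$, a sensible person first asks how to defeat $T^{(1)}$ systematically with graphs. Here is one way.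

Let one side of $K_{3,4}$ be $\{1,2,3\}$ and the other $\{h,a,b,c\}$. Replace the edges at $a,b,c$ by bundles with the following numbers of parallel edges.

| | to 1 | to 2 | to 3 |
|---|---|---|---|
| $a$ | 1 | 2 | 3 |
| $b$ | 3 | 1 | 2 |
| $c$ | 2 | 3 | 1 |

Replace the edge $hi$ (the *$i$-th port*) by a bundle $P_i$ of $m_i$ parallel edges. Call the result $\Gamma_m$, and compare $m=(4,5,6)$ with $m'=(5,4,6)$.

*The polynomials $T^{(1)}$ agree.* Let $E_0$ be the set of non-port edges and $\Gamma_0$ the graph in which each port is a single edge $e_i=hi$. Let $\rho_0$ be the rank function of $M(\Gamma_0)$ and $r=6$ its rank. The rank of $A$ depends only on $D=A\cap E_0$ and on the set $J$ of those $i$ for which $A$ meets $P_i$, namely $\rho(A)=\rho_0(D\cup\{e_i:i\in J\})$. Grouping the sets $A$ by $J$,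
$$T^{(1)}(M(\Gamma_m))=\sum_{J\subseteq\{1,2,3\}}W(J)\prod_{i\in J}\big((1+v)^{m_i}-1\big),\qquad W(J)=\sum_{D\subseteq E_0}u^{r-\rho_0(D\cup\{e_i:i\in J\})}v^{|D|-\rho_0(D\cup\{e_i:i\in J\})}.$$
The rotation $1\mapsto2\mapsto3\mapsto1$, $a\mapsto b\mapsto c\mapsto a$, $h\mapsto h$ preserves the table, so $W(J)=W(J+1)$ with indices mod 3. It moves any one-element set $J$ to any other, and likewise for two-element sets. So $W(J)$ depends only on $|J|$, and $T^{(1)}$ is *symmetric* in $m_1,m_2,m_3$.

*The matroids differ.* By Section 2 (note that $K_{3,4}$ is simple and 3-connected), an isomorphism $M(\Gamma_m)\cong M(\Gamma_{m'})$ gives an automorphism $\theta$ of $K_{3,4}$ respecting bundle sizes. It preserves the sides because $3\ne4$. It fixes $h$, the only vertex on its side with bundles larger than 3. By the port sizes it swaps 1 and 2 and fixes 3. Then $\theta(a)$ must be a vertex whose bundles to $2,1,3$ have sizes $1,2,3$, that is, a row $(2,1,3)$. The table has no such row.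

The mechanism is this. The graph has rotational symmetry but no reflection. The reflection is nevertheless invisible to a single set $A$, because $A$ can only meet or miss each of three ports, and every such pattern is carried to its mirror image by a rotation.

## 4. Five states, and where three ports stop working

Now try the same graphs with pairs. A pair $(A_1,A_2)$ meets a port $P_i$ in a way that we record by the four bits
$$s_i=\big([B_j\cap P_i\ne\emptyset]\big)_{j=1,\dots,4}\in\{0,1\}^4,$$
the *state* at $i$. The fourth bit is determined by the first two, being 1 unless both are 0. The third can be 1 only if the first two are 1. So $s_i$ lies in the five-element set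
$$S=\{(0,0,0,0),\ (1,0,0,1),\ (0,1,0,1),\ (1,1,0,1),\ (1,1,1,1)\}.\tag{2}$$
For instance, $(1,1,0,1)$ says that both $A_1$ and $A_2$ meet $P_i$, in disjoint sets.

With three ports, the three states can all be different, for example "only $A_1$", "only $A_2$", "neither". The six arrangements of three distinct states on three ports form *two* orbits under rotation, and a reflection exchanges them. For these the argument of Section 3 gives no equality. That is exactly where it stops.

In general let $n$ be the number of ports, and let $S_n$ act on $S^n$ by $(\gamma s)_i=s_{\gamma^{-1}(i)}$. We want the symmetries of the graph to be too few to contain an odd permutation and yet to have the same orbits on state vectors as all of $S_n$. The alternating group does this as soon as there are more ports than states.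

**Lemma 2.** If $|S|<n$, then every function $W$ on $S^n$ that is invariant under $A_n$ is invariant under $S_n$.

*Proof.* Let $s\in S^n$ and let $\sigma\in S_n$ be odd. By the pigeonhole principle there are $i\ne j$ with $s_i=s_j$, so $(i\,j)s=s$. The permutation $\sigma(i\,j)$ is even. Hence $W(\sigma s)=W(\sigma(i\,j)s)=W(s)$. $\square$

(If instead $|S|\ge n$, a vector with distinct entries has trivial stabilizer, and its $S_n$-orbit splits into two $A_n$-orbits of size $n!/2$. So the condition $|S|<n$ cannot be dropped.)

Genus 1 has 2 states, and $n=3$ ports with $A_3$, the rotation group, were enough. Genus 2 has 5 states, so we take $n=6$ ports and need a graph whose symmetries act on the ports exactly as $A_6$. The table in Section 3 shows how to build it. Its rows are indexed by the elements $\alpha$ of $A_3$, and the entry in row $\alpha$, column $i$ is $\alpha^{-1}(i)$. Indeed $a=\mathrm{id}$ gives $(1,2,3)$, $b=(1\,2\,3)$ gives $(3,1,2)$, and $c=(1\,3\,2)$ gives $(2,3,1)$.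

## 5. The graphs $G_m$ and the equality of $T^{(2)}$

Write $[k]=\{1,\dots,k\}$ and $\tau=(1\,2)$, and compose permutations right to left. Let $R=K_{6,361}$ with sides $[6]$ and $\{h\}\sqcup A_6$; recall $|A_6|=360$. For $m=(m_1,\dots,m_6)$ with positive integer entries, obtain $G_m$ from $R$ as follows:

* for $i\in[6]$ and $\alpha\in A_6$, replace the edge $i\alpha$ by $\alpha^{-1}(i)\in\{1,\dots,6\}$ parallel edges;
* replace the edge $hi$ (the $i$-th *port*) by a set $P_i$ of $m_i$ parallel edges.

Let $m=(7,8,9,10,11,12)$ and $m'=m\circ\tau=(8,7,9,10,11,12)$.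

**Theorem 1.** $T^{(2)}(M(G_m))=T^{(2)}(M(G_{m'}))$, but $M(G_m)\not\cong M(G_{m'})$. Hence not all graphical matroids are $T^{(2)}$-unique.

This section proves the equality, for which $m$ may be arbitrary. We compute in the ring of Laurent polynomials in the $u_j,v_j$. An equality there between two polynomials is an equality of polynomials.

**Step 1: separate the ports from the rest.** The purpose is a formula in which the numbers $m_i$ appear only in simple local factors. Let $E_0$ be the set of non-port edges of $G_m$; it does not depend on $m$. Let $G_0$ be the graph with edge set $E_0\sqcup\{e_1,\dots,e_6\}$, where $e_i$ is a single edge $hi$. Let $\rho_0$ be the rank function of $M(G_0)$. All these graphs are connected on 367 vertices, so $M(G_0)$ and all $M(G_m)$ have rank $r=366$. Components depend only on which pairs of vertices are joined, so for all $A\subseteq E(G_m)$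
$$\rho(A)=\rho_0\big((A\cap E_0)\cup\{e_i:A\cap P_i\ne\emptyset\}\big).\tag{3}$$

For a state vector $s\in S^6$ let $J_j(s)=\{i:(s_i)_j=1\}$, the set of ports met by $B_j$, and let $e_J=\{e_i:i\in J\}$. For $D_1,D_2\subseteq E_0$ let $D^{(1)},\dots,D^{(4)}$ be $D_1,\ D_2,\ D_1\cap D_2,\ D_1\cup D_2$. Define the global and local weights
$$W(s)=\sum_{D_1,D_2\subseteq E_0}\ \prod_{j=1}^4u_j^{\,r-\rho_0(D^{(j)}\cup e_{J_j(s)})}\,v_j^{\,|D^{(j)}|-\rho_0(D^{(j)}\cup e_{J_j(s)})},$$
$$w_n(s)=\sum_{(C_1,C_2)}v_1^{|C_1|}v_2^{|C_2|}v_3^{|C_1\cap C_2|}v_4^{|C_1\cup C_2|}\qquad(s\in S),$$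
where the last sum is over pairs of subsets of a fixed $n$-set that have state $s$. For example, for $n=1$ the values of $w_1$ on the states in the order of (2) are $1,\ v_1v_4,\ v_2v_4,\ 0,\ v_1v_2v_3v_4$. Exponents of $v_j$ in $W$ can be negative: the empty pair with $J_1(s)=\{1\}$ contributes $v_1^{-1}$. This is why we allow Laurent polynomials.

Now take any pair $(A_1,A_2)$, with state vector $s$, and put $D_a=A_a\cap E_0$. Intersecting with $E_0$ commutes with $\cap$ and $\cup$, so $B_j\cap E_0=D^{(j)}$. By (3), $\rho(B_j)=\rho_0(D^{(j)}\cup e_{J_j(s)})$. Sizes add: $|B_j|=|D^{(j)}|+\sum_i|B_j\cap P_i|$. So the term of $(A_1,A_2)$ in (1) is the term of $(D_1,D_2)$ in $W(s)$ times, for each $i$, the term of the pair $(A_1\cap P_i,A_2\cap P_i)$ in $w_{m_i}(s_i)$. For given $s$, the pair $(D_1,D_2)$ and the pairs inside $P_1,\dots,P_6$ of states $s_1,\dots,s_6$ can be chosen independently. Therefore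
$$T^{(2)}(M(G_m))=\sum_{s\in S^6}W(s)\prod_{i=1}^6w_{m_i}(s_i).\tag{4}$$

**Step 2: $W$ is $A_6$-invariant.** Here the symmetry of the table of multiplicities is used. Let $\gamma\in A_6$. The vertex map
$$h\mapsto h,\qquad i\mapsto\gamma(i),\qquad\alpha\mapsto\gamma\alpha$$
is well defined because $\gamma\alpha\in A_6$. It preserves the multiplicities in $E_0$ because $(\gamma\alpha)^{-1}(\gamma(i))=\alpha^{-1}\gamma^{-1}\gamma(i)=\alpha^{-1}(i)$. Choose bijections between corresponding bundles. This gives a bijection $\varphi_\gamma:E_0\to E_0$ which, together with $e_i\mapsto e_{\gamma(i)}$, is an automorphism of $M(G_0)$.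

With $(\gamma s)_i=s_{\gamma^{-1}(i)}$ we have $i\in J_j(\gamma s)$ if and only if $\gamma^{-1}(i)\in J_j(s)$, that is, $J_j(\gamma s)=\gamma(J_j(s))$. In the sum for $W(\gamma s)$ substitute $\varphi_\gamma(D_1),\varphi_\gamma(D_2)$ for $D_1,D_2$. A bijection commutes with $\cap$ and $\cup$, so $D^{(j)}$ becomes $\varphi_\gamma(D^{(j)})$. Its size is unchanged, and
$$\rho_0\big(\varphi_\gamma(D^{(j)})\cup e_{\gamma(J_j(s))}\big)=\rho_0\big(D^{(j)}\cup e_{J_j(s)}\big).$$
Hence $W(\gamma s)=W(s)$.

**Step 3: $W$ is $S_6$-invariant.** This is the step that the graph itself does not supply. Since $|S|=5<6$, Lemma 2 applies.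

**Step 4: permuting the $m_i$ changes nothing.** We transfer the invariance of $W$ to $T^{(2)}$. Let $\sigma\in S_6$, so $(m\circ\sigma)_i=m_{\sigma(i)}$. Substituting $i=\sigma^{-1}(j)$,
$$\prod_iw_{m_{\sigma(i)}}(s_i)=\prod_jw_{m_j}(s_{\sigma^{-1}(j)})=\prod_jw_{m_j}\big((\sigma s)_j\big).$$
By (4), and then replacing the summation variable $s$ by $\sigma^{-1}s$,
$$T^{(2)}(M(G_{m\circ\sigma}))=\sum_sW(s)\prod_iw_{m_i}\big((\sigma s)_i\big)=\sum_sW(\sigma^{-1}s)\prod_iw_{m_i}(s_i)=\sum_sW(s)\prod_iw_{m_i}(s_i)=T^{(2)}(M(G_m)).$$
Taking $\sigma=\tau$ gives the equality in Theorem 1.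

## 6. A parity obstruction to isomorphism

We finish Theorem 1 by showing $M(G_m)\not\cong M(G_{m'})$ for $m=(7,8,9,10,11,12)$, $m'=m\circ\tau$. Suppose there is an isomorphism.

**Step 5: pass to an automorphism of $R$.** The purpose is to turn the matroid isomorphism into a vertex map. Both graphs are loopless and both have simplification $M(R)$. By the remark after Lemma 1, the isomorphism induces an automorphism of $M(R)$ carrying bundle sizes of $G_m$ to bundle sizes of $G_{m'}$. The graph $R=K_{6,361}$ is simple and 3-connected, since deleting two vertices leaves both sides nonempty. By Lemma 1 this automorphism is induced by an automorphism $\theta$ of $R$.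

**Step 6: the ports force $\theta|_{[6]}=\tau$.** Since $6\ne361$, $\theta$ preserves the two sides. In both graphs $h$ is the only vertex of $\{h\}\sqcup A_6$ incident with bundles of size greater than 6, so $\theta(h)=h$. The bundle $hi$ of $G_m$ goes to the bundle $h\theta(i)$ of $G_{m'}$, so
$$m_i=m'_{\theta(i)}=m_{\tau(\theta(i))}.$$
The $m_i$ are distinct, so $\tau(\theta(i))=i$ and $\theta(i)=\tau(i)$ for all $i\in[6]$.

**Step 7: the row of the identity forces $\theta|_{[6]}$ to be even.** Let $\beta=\theta(\mathrm{id})$. It lies in $A_6$, because $\theta$ preserves the side $\{h\}\sqcup A_6$ and fixes $h$. The bundle between $i$ and $\mathrm{id}$ has size $\mathrm{id}^{-1}(i)=i$. Its image, between $\theta(i)$ and $\beta$, has size $\beta^{-1}(\theta(i))$. So $\beta^{-1}(\theta(i))=i$ for all $i\in[6]$, that is, $\beta=\theta|_{[6]}=\tau$. But $\beta$ is even and $\tau$ is odd, a contradiction. This proves Theorem 1. $\blacksquare$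

## 7. Recording all Boolean combinations of $g$ sets

The argument used only that the number of states is bounded independently of the number of ports. We now push it to any genus, to a much finer invariant, and to simple graphs.

**Definition (atoms and $b(A)$).** Let $A=(A_1,\dots,A_g)$ be a $g$-tuple of subsets of $E$. For $\varepsilon\in\{0,1\}^g$ the *atom* $A^\varepsilon$ is the set of $e\in E$ such that, for all $a$, $e\in A_a\Leftrightarrow\varepsilon_a=1$. For $b\subseteq\{0,1\}^g$ put $b(A)=\bigsqcup_{\varepsilon\in b}A^\varepsilon$.

The sets $b(A)$ are all members of the Boolean algebra generated by $A_1,\dots,A_g$. For example, for $g=2$ we have $A^{(1,0)}=A_1\setminus A_2$, and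
$$\begin{aligned}
b=\{(1,0),(1,1)\}&:\ b(A)=A_1, & b=\{(0,1),(1,1)\}&:\ b(A)=A_2,\\
b=\{(1,1)\}&:\ b(A)=A_1\cap A_2, & b=\{(1,0),(0,1),(1,1)\}&:\ b(A)=A_1\cup A_2 .
\end{aligned}$$

**Definition (the polynomial $\mathcal T^{(g)}$).**
$$\mathcal T^{(g)}(M)=\sum_{A\in(2^E)^g}\ \prod_{b\subseteq\{0,1\}^g}u_b^{\,\rho(E)-\rho(b(A))}\,v_b^{\,|b(A)|-\rho(b(A))} .$$

Setting $u_b=v_b=1$ for suitable $b$ gives every genus-$g$ polynomial that records only some Boolean combinations of $A_1,\dots,A_g$. Keeping only the four $b$ displayed above specializes $\mathcal T^{(2)}$ to $T^{(2)}$. Keeping only $b=\{1\}$ specializes $\mathcal T^{(1)}$ to $T^{(1)}$.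

## 8. Hubs in place of parallel edges: no fixed genus suffices

**Theorem 2.** For all $g\ge1$, $c\ge3$, $t\ge1$ there are $2^t$ simple, bipartite, $c$-connected graphs whose cycle matroids are pairwise non-isomorphic but all have the same $\mathcal T^{(g)}$.

To make the graphs simple, each parallel edge becomes a new vertex. To make them highly connected, each new vertex is also joined to $c$ common "hubs". The price is that a port is now attached at $c+1$ vertices instead of 2. Its state must then record a *partition* of these vertices instead of one bit, for each of the $2^{2^g}$ sets $b(A)$. The number of states is still finite, and that is all we need.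

**Step 1: the construction.** Let $\mathrm{Bell}(n)$ be the number of partitions of an $n$-set, and put
$$q=\mathrm{Bell}(c+1)^{2^{2^g}},\qquad k=q+1 .$$
A $(c+1)$-set has $2^c$ partitions into at most two blocks, so $k\ge\mathrm{Bell}(c+1)+1\ge2^c+1\ge c+3\ge6$. Hence $k(k+1)/2\ge k>c+2$.

Let $H$ be a set of $c$ *hubs* and let $m:[t]\times[k]\to\mathbb Z_{>0}$ be injective. Let $G_m$ have vertex set
$$H\ \sqcup\ ([t]\times[k])\ \sqcup\ ([t]\times A_k)\ \sqcup\ Q\ \sqcup\ P,$$
where

* $Q$ consists of the vertices $(\ell,i,\alpha,a)$ with $\ell\in[t]$, $i\in[k]$, $\alpha\in A_k$ and $1\le a\le\alpha^{-1}(i)$, each adjacent to $(\ell,i)$, to $(\ell,\alpha)$ and to all of $H$;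
* $P=\bigsqcup P_{\ell i}$ with $|P_{\ell i}|=m_{\ell i}$, each vertex of $P_{\ell i}$ adjacent to $(\ell,i)$ and to all of $H$.

There are no other edges. The graph is simple, and it is bipartite with $P\cup Q$ as one side. For $\eta\in\{0,1\}^t$ put $m^\eta_{\ell i}=m_{\ell,\tau^{\eta_\ell}(i)}$. The $2^t$ graphs are the $G_{m^\eta}$. So there are $t$ independent blocks, and $\eta$ says in which of them the first two port sizes are swapped.

**Step 2: degrees.** They serve both for connectivity and for recognizing the vertex classes later. A vertex of $P$ has degree $c+1$ and a vertex of $Q$ has degree $c+2$. The vertex $(\ell,\alpha)$ has $\sum_i\alpha^{-1}(i)=k(k+1)/2$ neighbors. As $\alpha$ runs over $A_k$, the value $\alpha^{-1}(i)$ takes each element of $[k]$ exactly $(k-1)!/2$ times, because $A_k$ is transitive. So $(\ell,i)$ has $\frac{(k-1)!}2\cdot\frac{k(k+1)}2=\frac{(k+1)!}4$ neighbors in $Q$. A hub is adjacent to all of $P\cup Q$.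

| vertex | degree |
|---|---|
| in $P$ | $c+1$ |
| in $Q$ | $c+2$ |
| $(\ell,\alpha)$ | $k(k+1)/2$ |
| $(\ell,i)$ | $m_{\ell i}+\frac{(k+1)!}4$ |
| hub | $N=\sum_{\ell,i}m_{\ell i}+tk\,\frac{(k+1)!}4$ |

We have
$$c+1<c+2<\frac{k(k+1)}2<m_{\ell i}+\frac{(k+1)!}4<N .\tag{5}$$
The second inequality is from Step 1. The third holds since $\frac{(k+1)!}4=\frac{k(k+1)}2\cdot\frac{(k-1)!}2\ge\frac{k(k+1)}2$ and $m_{\ell i}>0$. The last holds since $tk>1$.

**Step 3: $G_m$ is $c$-connected.** It has more than $c$ vertices. Delete fewer than $c$ vertices; some hub $h$ survives. Every surviving vertex of $P\cup Q$ is adjacent to $h$. Every other surviving vertex is in $H$, in $[t]\times[k]$ or in $[t]\times A_k$. All its neighbors lie in $P\cup Q$, and by the table and (5) there are at least $k(k+1)/2>c$ of them. So one of them survives and joins it to $h$.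

**Step 4: counting components port by port.** This step replaces (3). Let $V_0=V\setminus P$, let $E_0$ be the edge set of $G_0=G_m-P$ (independent of $m$), and let $X_{\ell i}$ be the set of edges meeting $P_{\ell i}$. Then $E=E_0\sqcup\bigsqcup X_{\ell i}$. Let $T=\{*\}\sqcup H$; here $*$ stands for whichever vertex $(\ell,i)$ is in question.

For $F\subseteq X_{\ell i}$ consider the graph with vertex set $P_{\ell i}\cup\{(\ell,i)\}\cup H$ and edge set $F$. Let $\pi(F)$ be the partition of $\{(\ell,i)\}\cup H$ into connectivity classes in it, read as a partition of $T$ via $(\ell,i)\leftrightarrow*$. Let $\kappa'(F)$ be the number of vertices of $P_{\ell i}$ isolated in $F$. For example, let $c=3$, $H=\{h_1,h_2,h_3\}$ and $P_{\ell i}=\{p,p'\}$. If $F$ joins $p$ to $(\ell,i)$ and $h_1$, and $p'$ to $h_1$ and $h_2$, then $\pi(F)=\{\{*,h_1,h_2\},\{h_3\}\}$ and $\kappa'(F)=0$.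

For $D\subseteq E_0$ and a family $\pi=(\pi_{\ell i})$ of partitions of $T$, let $\kappa(D;\pi)$ be the number of classes of the equivalence relation on $V_0$ generated by connectivity in $(V_0,D)$ and by the partitions $\pi_{\ell i}$, transported to $\{(\ell,i)\}\cup H$ via $*\mapsto(\ell,i)$. We claim that for every $A\subseteq E(G_m)$
$$\kappa(A)=\kappa\big(A\cap E_0;(\pi(A\cap X_{\ell i}))_{\ell,i}\big)+\sum_{\ell,i}\kappa'(A\cap X_{\ell i}).\tag{6}$$
A component of $(V,A)$ avoiding $V_0$ lies in $P$, and $P$ is an independent set of vertices, so it is one isolated vertex of $P$. These are counted by the sum. The components meeting $V_0$ correspond to the classes of $V_0$ under connectivity in $(V,A)$, and we must see that these are the classes of the generated relation. Vertices that are equivalent under a generator are clearly connected in $A$. Conversely, cut a path in $A$ between two vertices of $V_0$ at its visits to $V_0$. Each piece is either an edge of $A\cap E_0$ or has the form $x,p,y$ with $p\in P_{\ell i}$ and $x,y\in\{(\ell,i)\}\cup H$. In the second case $x$ and $y$ are in the same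 class of $\pi(A\cap X_{\ell i})$. This proves (6).

**Step 5: the analogue of (4).** Since $G_m$ is connected, $\rho(E)=|V|-1$, and $\rho(b(A))=|V|-\kappa(b(A))$. So
$$u_b^{\,\rho(E)-\rho(b(A))}v_b^{\,|b(A)|-\rho(b(A))}=u_b^{-1}v_b^{-|V|}\,(u_bv_b)^{\kappa(b(A))}\,v_b^{|b(A)|}.$$
Let $S$ be the set of families of partitions of $T$ indexed by the subsets $b$ of $\{0,1\}^g$; then $|S|=\mathrm{Bell}(c+1)^{2^{2^g}}=q$. The *state* of a $g$-tuple $A$ at $(\ell,i)$ is $\big(\pi(b(A)\cap X_{\ell i})\big)_b\in S$.

Boolean combinations commute with restriction: if $Y\subseteq E$ and $A\cap Y=(A_1\cap Y,\dots,A_g\cap Y)$, then $b(A)\cap Y=b(A\cap Y)$, with the atoms on the right formed inside $Y$. Also $|b(A)|$ is the sum of $|b(A)\cap E_0|$ and the $|b(A)\cap X_{\ell i}|$. The edges in $X_{\ell i}$ form a complete bipartite graph between $P_{\ell i}$ and $\{(\ell,i)\}\cup H$, that is, a copy of $K_{n,T}$ with $n=m_{\ell i}$, where $K_{n,T}$ is the complete bipartite graph between an $n$-set and $T$. Grouping tuples by their state vectors and applying (6) to each $b(A)$, we get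
$$\mathcal T^{(g)}(M(G_m))=\Big(\prod_bu_b^{-1}v_b^{-|V|}\Big)\sum_{s\in S^{[t]\times[k]}}W(s)\prod_{\ell,i}w_{m_{\ell i}}(s_{\ell i}),\tag{7}$$
$$W(s)=\sum_{D\in(2^{E_0})^g}\prod_b(u_bv_b)^{\kappa(b(D);\,s^b)}\,v_b^{|b(D)|},\qquad w_n(s)=\sum_F\prod_b(u_bv_b)^{\kappa'(b(F))}\,v_b^{|b(F)|}.$$
Here $s^b$ is the family of $b$-components of $s$, and $F$ runs over the $g$-tuples of edge sets of $K_{n,T}$ with state $s$. So $w_n$ depends only on $n$ and $s$, $W$ does not depend on $m$, and $|V|$ depends on $m$ only through $\sum m_{\ell i}$.

**Step 6: $W$ is $A_k^t$-invariant.** As before, this comes from automorphisms, which now must fix the hubs. Let $S_k^t$ act on $S^{[t]\times[k]}$ by $(\gamma s)_{\ell,i}=s_{\ell,\gamma_\ell^{-1}(i)}$. For $\gamma=(\gamma_\ell)\in A_k^t$ let $\psi_\gamma$ fix $H$ pointwise and map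
$$(\ell,i)\mapsto(\ell,\gamma_\ell(i)),\qquad(\ell,\alpha)\mapsto(\ell,\gamma_\ell\alpha),\qquad(\ell,i,\alpha,a)\mapsto(\ell,\gamma_\ell(i),\gamma_\ell\alpha,a).$$
Since $(\gamma_\ell\alpha)^{-1}(\gamma_\ell(i))=\alpha^{-1}(i)$, the range of $a$ is respected, and $\psi_\gamma$ is an automorphism of $G_0$. It carries the partition $s_{\ell i}^b$, placed on $\{(\ell,i)\}\cup H$, to the same partition placed on $\{(\ell,\gamma_\ell(i))\}\cup H$. Since $(\gamma s)_{\ell,\gamma_\ell(i)}=s_{\ell,i}$, this is what $(\gamma s)^b$ puts there. Hence $\kappa(\psi_\gamma(D);(\gamma s)^b)=\kappa(D;s^b)$ for all $D\subseteq E_0$. Substituting $\psi_\gamma(D_a)$ for $D_a$ in $W(\gamma s)$, and using $b(\psi_\gamma(D))=\psi_\gamma(b(D))$, gives $W(\gamma s)=W(s)$.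

**Step 7: $W$ is $S_k^t$-invariant, and the polynomials agree.** The pigeonhole argument is now run in every block. Let $s\in S^{[t]\times[k]}$ and $\sigma\in S_k^t$. Since $k>q=|S|$, for each $\ell$ there are $i\ne j$ with $s_{\ell i}=s_{\ell j}$, and the transposition $(i\,j)$ in the $\ell$-th factor fixes $s$. Let $\omega$ be the product of these transpositions over those $\ell$ for which $\sigma_\ell$ is odd. Then $\omega s=s$ and $\sigma\omega\in A_k^t$, so $W(\sigma s)=W(\sigma\omega s)=W(s)$.

For $\sigma\in S_k^t$ consider the port sizes $m_{\ell,\sigma_\ell(i)}$. The sum $\sum m_{\ell i}$, hence $|V|$, is unchanged. Substituting $i=\sigma_\ell^{-1}(j)$ in each block, we get $\prod_{\ell,i}w_{m_{\ell,\sigma_\ell(i)}}(s_{\ell i})=\prod_{\ell,j}w_{m_{\ell j}}((\sigma s)_{\ell j})$. Replacing $s$ by $\sigma^{-1}s$ in (7) and using $W(\sigma^{-1}s)=W(s)$ shows that $\mathcal T^{(g)}$ is unchanged. With $\sigma_\ell=\tau^{\eta_\ell}$ this says that all the $G_{m^\eta}$ have the same $\mathcal T^{(g)}$.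

**Step 8: the matroids are pairwise non-isomorphic.** Suppose $M(G_{m^\eta})\cong M(G_{m^{\eta'}})$; we show $\eta=\eta'$. The graphs are simple and $c$-connected with $c\ge3$, so by Lemma 1 there is a graph isomorphism $\theta:G_{m^\eta}\to G_{m^{\eta'}}$. The quantity $N$ and the set of values $m_{\ell i}+\frac{(k+1)!}{4}$ are the same for all $\eta$. So by the chain (5), $\theta$ respects all five vertex classes. The vertex $(\ell,i)$ has $m^\eta_{\ell i}$ neighbors in $P$, hence
$$m^\eta_{\ell i}=m^{\eta'}_{\theta(\ell,i)} .$$
Write $\theta(\ell,i)=(\ell',i')$. Then $m_{\ell,\tau^{\eta_\ell}(i)}=m_{\ell',\tau^{\eta'_{\ell'}}(i')}$, and injectivity of $m$ gives $\ell'=\ell$ and $i'=\tau^{\eta_\ell+\eta'_\ell}(i)$. So $\theta(\ell,i)=(\ell,\tau^{\eta_\ell+\eta'_\ell}(i))$.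

By construction, $(\ell,i)$ and $(\ell',\alpha)$ have exactly $\alpha^{-1}(i)\ge1$ common neighbors in $Q$ if $\ell=\ell'$, and none otherwise. Since $\theta$ preserves these numbers and maps $(\ell,i)$ into block $\ell$, we have $\theta(\ell,\mathrm{id})=(\ell,\beta)$ for some $\beta\in A_k$. The number of common $Q$-neighbors of $(\ell,i)$ and $(\ell,\mathrm{id})$ is $i$, so
$$\beta^{-1}\big(\tau^{\eta_\ell+\eta'_\ell}(i)\big)=i\qquad\text{for all }i\in[k].$$
Hence $\tau^{\eta_\ell+\eta'_\ell}=\beta$ is even, so $\eta_\ell+\eta'_\ell$ is even and $\eta_\ell=\eta'_\ell$. This holds for every $\ell$, so $\eta=\eta'$. $\blacksquare$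

## 9. Enough sets to name every element

The finer invariant does determine the matroid once the genus is large compared with the ground set.

**Theorem 3.** If $M$ is a matroid with $|E|\le2^g$ and $\mathcal T^{(g)}(M)=\mathcal T^{(g)}(M')$, then $M\cong M'$.

*Proof.* The idea is that $g$ sets have $2^g$ atoms, so they can give each element its own atom. The ranks of all $b(A)$ are then the ranks of all subsets.

First we decode monomials. All coefficients are nonnegative, so a monomial occurs in $\mathcal T^{(g)}(M)$ if and only if some tuple $A$ produces it. In every monomial the exponent of $u_\emptyset$ is $\rho(E)-\rho(\emptyset)=r$, the rank, and the exponent of $v_{\{0,1\}^g}$ is $|E|-r$, because $b=\{0,1\}^g$ gives $b(A)=E$. So $M$ and $M'$ have the same rank and size, and each monomial determines $\rho(b(A))$ and then $|b(A)|$, for all $b$.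

Now choose $A$ for $M$ with all atoms of size at most 1, by assigning distinct vectors $\varepsilon\in\{0,1\}^g$ to distinct elements. This is possible since $|E|\le2^g$. Its monomial also occurs in $\mathcal T^{(g)}(M')$, so it arises from a tuple $A'$ of subsets of $E'$. Taking $b=\{\varepsilon\}$ gives $|A'^\varepsilon|=|A^\varepsilon|\le1$ for all $\varepsilon$, and we also have $\rho'(b(A'))=\rho(b(A))$ for all $b$. Match the element of $A^\varepsilon$ with the element of $A'^\varepsilon$. The atoms partition the ground sets, so this is a bijection $E\to E'$. Every subset of $E$ is $b(A)$ for some $b$, and it is mapped to $b(A')$, which has the same rank. Hence $M\cong M'$. $\blacksquare$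

**Consequence.** Let $g(n)$ be the least $g$ such that $\mathcal T^{(g)}$ separates non-isomorphic graphical matroids on $n$ elements. Then $g(n)\le\lceil\log_2n\rceil$ for $n\ge2$, and $g(n)\to\infty$.

*Proof.* The upper bound is Theorem 3 with $2^g\ge n$. For the limit, fix $g$. Theorem 2 with $c=3$, $t=1$ gives two non-isomorphic graphical matroids $M,M'$ with the same $\mathcal T^{(g)}$. They have the same number $n_g$ of elements, since setting all variables $u_b,v_b$ to 1 gives $2^{g|E|}$. We show $g(n)>g$ for every $n\ge n_g$.

*The failure persists when coloops are added.* Adding a coloop to $M(G)$ means adding a pendant edge to $G$, so the matroid stays graphical. Ranks and sizes of the sets $b(A)$ add over a direct sum, and tuples on the two parts are chosen independently, so $\mathcal T^{(g)}$ is multiplicative on direct sums. Hence $M\oplus U_{1,1}$ and $M'\oplus U_{1,1}$ have the same $\mathcal T^{(g)}$. They are not isomorphic. Indeed, an isomorphism maps coloops to coloops, and exchanging two coloops is an automorphism. So it could be adjusted to map the added coloop to the added coloop,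 and deleting both would give $M\cong M'$. Repeating this, $\mathcal T^{(g)}$ fails to separate for every $n\ge n_g$.

*Failure in genus $g$ implies failure in genus $g'<g$.* We check that $\mathcal T^{(g)}$ determines $\mathcal T^{(g')}$ for matroids on $n$ elements. For $b'\subseteq\{0,1\}^{g'}$ the set $b'\times\{0,1\}^{g-g'}$ represents $b'(A_1,\dots,A_{g'})$, whatever $A_{g'+1},\dots,A_g$ are. Keep the variables with these indices and set all other $u_b,v_b$ to 1. Then $\mathcal T^{(g)}$ becomes $2^{n(g-g')}\,\mathcal T^{(g')}$. So equality of $\mathcal T^{(g)}$ implies equality of $\mathcal T^{(g')}$.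

Together, for $n\ge n_g$ no genus $g'\le g$ separates the graphical matroids on $n$ elements, that is, $g(n)>g$. $\blacksquare$

Nothing is claimed here about the exact growth rate of $g(n)$.
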